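# Estimating arrival times in a random recursive tree: which pairs of tail exponents are possible

## 1. Random recursive trees, label-invariant estimators, achievable exponents

Write $[n]=\{1,\dots,n\}$.

**Definition (random recursive tree).** The *random recursive tree* (RRT) $T_n$ has vertex set $[n]$. Vertex $1$ arrives first, and for $i=2,\dots,n$ vertex $i$ attaches by an edge to a parent chosen uniformly from $\{1,\dots,i-1\}$, independently of all earlier choices. The label of a vertex is its arrival time, and vertex $1$ is the root.

*Example.* For $n=3$, vertex $2$ always hangs from $1$, and $3$ hangs from $1$ or from $2$ with probability $\frac12$ each. The tree is always a path on three vertices. Its middle vertex is $1$ in the first case and $2$ in the second.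

An observer sees only the shape: no labels, no root. We say this formally as follows. A *tree* $\mathrm t$ on $[n]$ means an unrooted graph, with no distinguished vertex. For a permutation $\pi$ of $[n]$, let $\pi(\mathrm t)$ be the tree with edges $\{\pi(x),\pi(y)\}$ for the edges $\{x,y\}$ of $\mathrm t$.

**Definition (label-invariant estimator).** An *estimator* assigns to each tree $\mathrm t$ on $[n]$ a bijection $\widehat\sigma_{\mathrm t}:[n]\to[n]$, possibly using extra randomness independent of the tree. The value $\widehat\sigma_{\mathrm t}(v)$ is the estimated arrival time of $v$. The estimator is *label-invariant* if, for every $\mathrm t$ and $\pi$, the random maps $\widehat\sigma_{\pi(\mathrm t)}\circ\pi$ and $\widehat\sigma_{\mathrm t}$ have the same distribution.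

*Example.* Listing vertices by decreasing degree, with ties broken uniformly at random, is label-invariant, because degrees are carried along by $\pi$. The estimator $\widehat\sigma_{\mathrm t}(v)=v$, which cheats by reading the labels, is not. For $n=2$ and $\pi$ the transposition we have $\pi(\mathrm t)=\mathrm t$, but $\widehat\sigma_{\pi(\mathrm t)}\circ\pi=\pi$ is not the identity.

We write $\widehat\sigma(v)$ for $\widehat\sigma_{T_n}(v)$, with $T_n$ regarded as an unrooted tree. Probabilities are over the tree and the estimator's own randomness.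

**Definition (achievable pair).** A pair $(a,b)\in(0,\infty)^2$ is *achievable* if there is a label-invariant estimator (one for each $n$) such that for every $\varepsilon>0$ there is $C>0$ with
$$\mathbb P\big(\widehat\sigma(v)\le v/S\big)\le CS^{-a+\varepsilon},\qquad \mathbb P\big(\widehat\sigma(v)\ge vS\big)\le CS^{-b+\varepsilon}\tag{1}$$
for all $n\ge1$, $v\in[n]$, $S\ge1$.

*Example.* Let $\widehat\sigma$ be a uniform random bijection, ignoring the tree. Then $\mathbb P(\widehat\sigma(v)\le v/S)=\lfloor v/S\rfloor/n\le 1/S$, so the first bound holds with $a=1$. The second bound holds for no $b>0$: for $v=1$ and $S=n/2$ (with $n\ge2$) the probability is at least $\frac12$, while $C(n/2)^{-b+\varepsilon}\to0$ when $\varepsilon<b$.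

The first bound in (1) says that late vertices rarely look early, and the second says that early vertices rarely look late. The question, taken from Johannes Bäumler, Simon Briend and Joost Jorritsma, "History estimation in random recursive trees: Pointwise approach via iterated Jordan centralities", arXiv:2606.24465 (2026), is this: *is there a label-invariant estimator for which both bounds hold with exponents $a,b>2$?* The answer is no, and we can describe exactly which pairs occur.

**Theorem 1.** No pair $(a,b)$ with $a,b>2$ is achievable.

**Theorem 2.** A pair $(a,b)\in(0,\infty)^2$ is achievable if and only if $\frac1a+\frac1b\ge1$. For the "if" part there is an explicit estimator.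

In particular $(2,2)$ is achievable, and $2$ is the largest achievable value of $\min(a,b)$.

## 2. Trees on three and four vertices

*Three vertices.* With probability $\frac12$ the parent of $3$ is $1$, and the tree is the path $2-1-3$. Exchanging the labels $2$ and $3$ does not change this tree, so label-invariance forces $\widehat\sigma(2)$ and $\widehat\sigma(3)$ to have the same law given this tree. Hence for every $k$, given this tree, $\mathbb P(\widehat\sigma(2)>k)+\mathbb P(\widehat\sigma(3)\le k)=1$, and so unconditionally $\mathbb P(\widehat\sigma(2)>k)+\mathbb P(\widehat\sigma(3)\le k)\ge\frac12$. Either $2$ tends to look late or $3$ tends to look early.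

*Four vertices.* Now there are six equally likely histories. Vertex $2$ ends up a leaf in two of them: $3$ hangs from $1$, and $4$ hangs from $1$ or from $3$. The trees are the star centered at $1$ and the path $2-1-3-4$. Vertex $4$ hangs from $1$ in two histories as well: $3$ hangs from $1$ or from $2$. The trees are the star centered at $1$ and the path $4-1-2-3$. The relabeling $1\mapsto1$, $2\mapsto4$, $3\mapsto2$, $4\mapsto3$ carries the first two trees to the last two and carries vertex $2$ to vertex $4$. So on an event of probability $\frac13$, vertex $2$ looks exactly as vertex $4$ does on another event of probability $\frac13$. This works for every $n$.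

## 3. A leaf at the root that may be vertex $2$ or vertex $n$

**Lemma 1.** For any label-invariant $\widehat\sigma$, any $n\ge3$ and any real $k$,
$$\mathbb P(\widehat\sigma(2)>k)+\mathbb P(\widehat\sigma(n)\le k)\ge\frac1{n-1}.$$

**Step 1. Two events of the same probability.** We want a picture of vertex $2$ that can be mistaken for a picture of vertex $n$. Let $A$ be the event that vertex $2$ is a leaf, that is, no $i\ge3$ has parent $2$; let $A'$ be the event that the parent of $n$ is $1$. Then
$$\mathbb P(A)=\prod_{i=3}^n\frac{i-2}{i-1}=\frac1{n-1}=\mathbb P(A').$$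

**Step 2. The conditional laws agree after relabeling.** This step makes "mistaken for" precise. Let $\pi(1)=1$, $\pi(2)=n$, and $\pi(i)=i-1$ for $3\le i\le n$. Given $A$, vertex $2$ hangs from $1$, and the parents of $i=3,\dots,n$ are independent and uniform on $[i-1]\setminus\{2\}$. So in $\pi(T_n)$ vertex $n$ hangs from $1$, and for $3\le i\le n$ vertex $i-1$ hangs from a uniform element of
$$\pi([i-1]\setminus\{2\})=\{1,\dots,i-2\},$$
independently. In other words, vertices $2,\dots,n-1$ attach as in an RRT and $n$ hangs from $1$. This is the law of $T_n$ given $A'$.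

**Step 3. Apply label-invariance.** For each fixed $\mathrm t$, $\widehat\sigma_{\mathrm t}(2)$ has the law of $\widehat\sigma_{\pi(\mathrm t)}(\pi(2))=\widehat\sigma_{\pi(\mathrm t)}(n)$. Averaging over $\mathrm t$ with the law of $T_n$ given $A$, and using Step 2,
$$\mathbb P(\widehat\sigma(2)\le k\mid A)=\mathbb P(\widehat\sigma(n)\le k\mid A').$$
Since $\mathbb P(A)=\mathbb P(A')=\frac1{n-1}$, we get
$$\frac1{n-1}=\mathbb P(A,\widehat\sigma(2)>k)+\mathbb P(A,\widehat\sigma(2)\le k)=\mathbb P(A,\widehat\sigma(2)>k)+\mathbb P(A',\widehat\sigma(n)\le k),$$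
which implies the lemma. $\square$

**Proof of Theorem 1.** Suppose (1) holds with $a,b>2$. Fix $\varepsilon>0$ with $a-\varepsilon>2$ and $b-\varepsilon>2$, and let $n\ge4$. Take $k=\sqrt n$ in Lemma 1. The first bound with $v=n$, $S=\sqrt n$ controls $\mathbb P(\widehat\sigma(n)\le\sqrt n)$; the second with $v=2$, $S=\sqrt n/2\ge1$ controls $\mathbb P(\widehat\sigma(2)\ge\sqrt n)$. Hence
$$\frac1{n-1}\le Cn^{-(a-\varepsilon)/2}+C2^{b-\varepsilon}n^{-(b-\varepsilon)/2}=o(1/n),$$
which is false for large $n$. $\square$

**Proof of "only if" in Theorem 2.** Suppose $\frac1a+\frac1b<1$ and (1) holds. The threshold $\sqrt n$ is replaced by the power of $n$ that suits $(a,b)$. Choose $x$ with $\frac1b<x<1-\frac1a$. Then $(1-x)a>1$ and $xb>1$, so we may choose $\varepsilon>0$ with $(1-x)(a-\varepsilon)>1$ and $x(b-\varepsilon)>1$. Use Lemma 1 with $k=n^x$, the first bound with $(v,S)=(n,n^{1-x})$, and the second with $(v,S)=(2,n^x/2)$, where $n$ is so large that $n^x\ge2$: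
$$\frac1{n-1}\le Cn^{-(1-x)(a-\varepsilon)}+C2^{b-\varepsilon}n^{-x(b-\varepsilon)}=o(1/n),$$
a contradiction for large $n$. $\square$

## 4. Ranking by subtree size and the leaf at vertex $2$

It remains to construct an estimator. Old vertices tend to sit in the middle and to have many descendants, so one looks for the middle and ranks by subtree size.

**Definition (centroid).** A *centroid* of a tree $\mathrm t$ on $n$ vertices is a vertex $c$ such that all components of $\mathrm t-c$ have size at most $n/2$. A textbook fact: every tree has one or two centroids.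

*Example.* The path on five vertices has its middle vertex as unique centroid. The path on four vertices has two, the two inner vertices. For $n\ge3$ a leaf is never a centroid, because removing it leaves a component of size $n-1>n/2$.

Root $\mathrm t$ at a centroid $c$ and let $m_u$ be the size of the subtree of $u$. The first attempt is to list the vertices by increasing $n/m_u$, ties broken at random. The attempt breaks at the second bound in (1), and vertex $2$ already shows it: *for this estimator the second bound fails for every $b>1$.*

Indeed, let $n\ge3$ and consider the event $A$ that $2$ is a leaf, of probability $\frac1{n-1}$. On $A$ the score of $2$ is $n$, the largest possible. Given $A$, the tree with vertex $2$ deleted is, after shifting labels, an RRT of size $m=n-1\ge2$ (Step 2 above). In an RRT of size $m$, vertex $i\ge2$ has no child with probability $\prod_{j=i+1}^m\frac{j-2}{j-1}=\frac{i-1}{m-1}$, and vertex $1$ has a child. So the expected number of childless vertices is $\sum_{i=2}^m\frac{i-1}{m-1}=\frac m2$. By Markov's inequality, with conditional probability at least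 $\frac13$ more than $\frac m4$ vertices have a child. In $T_n$ these vertices have degree at least $2$: a vertex $u\ge3$ has a parent and a child, and vertex $1$ has the child $2$ and another child. So $m_u\ge2$, their scores are below $n$, and they all precede vertex $2$. Hence
$$\mathbb P\Big(\widehat\sigma(2)\ge\frac{n-1}4\Big)\ge\frac1{3(n-1)}.$$
For $S=\frac{n-1}8$ and $n\ge9$ this reads $\mathbb P(\widehat\sigma(2)\ge2S)\ge\frac1{24S}$. With $b>1$ and $\varepsilon<b-1$, this contradicts the second bound for large $n$.

What went wrong is that one small subtree, namely that of $v$, decides everything. In this event the parent of $2$ has a huge subtree, and that information was not used.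

## 5. Geometric averages of $n/m_u$ along the path to the centroid

**Choice of the parameter.** We first reduce the "if" part to one pair per parameter. Let $\frac1a+\frac1b\ge1$. Since $1-\frac1a\le\frac1b$, $1-\frac1a<1$ and $\frac1b>0$, there is $\theta\in(0,1)$ with $1-\frac1a\le\theta\le\frac1b$, that is, $a\le\frac1{1-\theta}$ and $b\le\frac1\theta$. Larger exponents give stronger bounds because $S\ge1$. So it suffices to find, for each $\theta\in(0,1)$, an estimator that achieves $\big(\frac1{1-\theta},\frac1\theta\big)$. Fix $\theta$ from now on. Constants $C$ may change from line to line; they never depend on $n,v,S,x,\lambda$, and in Section 9 they do not depend on the real number $k$ there.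

**Definition (score and estimator).** Let $c$ be a centroid, chosen uniformly at random if there are two. Root the tree at $c$, let $m_u$ be the subtree size of $u$, put $e(c)=1$ and
$$e(u)=e(\text{parent of }u)^{1-\theta}\,(n/m_u)^{\theta}\qquad(u\ne c).$$
Let $\widehat\sigma(v)$ be the rank of $v$ when vertices are listed by increasing $e$, ties broken uniformly at random.

*Example.* On the path $x_1x_2x_3x_4x_5$ the centroid is $x_3$, with $e(x_3)=1$. Next $m_{x_2}=2$, so $e(x_2)=(5/2)^\theta$, and $m_{x_1}=1$, so $e(x_1)=(5/2)^{\theta(1-\theta)}5^\theta$. By symmetry $e(x_4)=e(x_2)$ and $e(x_5)=e(x_1)$. The ranking lists $x_3$, then $x_2,x_4$ in random order, then $x_1,x_5$ in random order.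

The centroids, subtree sizes and scores are carried along by any relabeling, and the choices among centroids and among ties are uniform, so the estimator is label-invariant. If $n\le2$ and $S>2$, both events in (1) are empty, and for $S\le2$ the bounds hold with a large $C$. So assume $n\ge3$.

Compare with Section 3. When $c=1$, a leaf attached to $1$ has score $n^\theta$, whether it is vertex $2$ (event $A$) or vertex $n$ (event $A'$). If ranks are comparable to scores, as we shall see they are in a suitable sense, vertex $2$ is overestimated by about $n^\theta$ with probability about $\frac1n$, which matches $b=\frac1\theta$. Vertex $n$ is underestimated by about $n^{1-\theta}$ with probability about $\frac1n$, which matches $a=\frac1{1-\theta}$.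

**Unrolling the recursion.** We need a product formula. Let $w_j=\theta(1-\theta)^j$, so $\sum_{j\ge0}w_j=1$ and $\sum_{j\ge i}w_j=(1-\theta)^i$. If $b_0=v,b_1,\dots,b_g=c$ is the path from $v$ to $c$, then
$$e(v)=\prod_{j<g}(n/m_{b_j})^{w_j},\qquad 1\le e(v)\le n/m_v,\tag{2}$$
where the last inequality holds because $m_{b_j}$ is nondecreasing in $j$ and the weights add up to at most $1$. Two numbers will matter: the largest weight is $w_0=\theta$, and the largest tail sum with $i\ge1$ is $1-\theta$.

**The same score from the true root.** The random vertex $c$ is awkward to analyze, so we introduce a score that the estimator cannot see. Let $D(u)$ be the set of descendants of $u$, including $u$, when $T_n$ is rooted at $1$, and $d_u=|D(u)|$. Put $\bar e(1)=1$ and $\bar e(u)=\bar e(\text{par}(u))^{1-\theta}(n/d_u)^\theta$. Let $a_0=v,a_1,\dots,a_h=1$ be the ancestral line of $v$, and $a_j=1$ for $j>h$. Since $d_1=n$,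
$$\bar e(v)=\prod_{j\ge0}(n/d_{a_j})^{w_j},\qquad 1\le\bar e(v)\le n/d_v.\tag{3}$$
If $u$ is a child of $w$, then $n/d_u\ge n/d_w\ge\bar e(w)$, and therefore $\bar e(u)\ge\bar e(w)^{1-\theta}\bar e(w)^\theta$, that is,
$$\bar e(u)\ge\bar e(w)\quad\text{for every child }u\text{ of }w.\tag{4}$$

**Lemma 2.** For every vertex $v$, $\bar e(v)\le2e(v)$.

*Proof.* If $c\ne1$, the component of the tree minus $c$ that contains $1$ has size $n-d_c\le n/2$; so in all cases
$$d_c\ge n/2.\tag{5}$$
Let $P$ be the path from $1$ to $c$ and $J$ the least index with $a_J\in P$. The path from $v$ to $c$ begins with $a_0,\dots,a_J$ and then follows $P$. For $j<J$ the whole of $P$, hence both $1$ and $c$, lies on the same side of the edge $a_ja_{j+1}$, so $m_{a_j}=d_{a_j}$. The remaining factors in (2) are at least $1$, so $e(v)\ge\prod_{j<J}(n/d_{a_j})^{w_j}$. For $j\ge J$, $a_j$ lies on $P$, so it is $c$ or an ancestor of $c$, and $d_{a_j}\ge d_c\ge n/2$. So $\prod_{j\ge J}(n/d_{a_j})^{w_j}\le2$. Multiply. $\square$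

The reverse comparison fails: if the tree is the star centered at $2$, then $c=2$, $\bar e(1)=1$ and $e(1)=n^\theta$. So a lower bound for $e(v)$ may be proved for $\bar e$, and an upper bound for the number of vertices with small $e$ may be proved for $\bar e$. An upper bound for $e(v)$, or a lower bound for the number of vertices with small $e$, has to treat $e$ itself. This divides the work into four estimates, one per section below.

## 6. Component sizes form a uniform composition

A *composition* of $n$ into $k$ parts is a $k$-tuple of positive integers with sum $n$; there are $\binom{n-1}{k-1}$ of them. *Example:* the compositions of $4$ into $2$ parts are $(1,3),(2,2),(3,1)$.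

**Lemma 3.** Let $1\le k\le n$. Delete from $T_n$ the edges with both ends in $[k]$, and for $u\in[k]$ let $K_u$ be the component containing $u$ and $n_u=|K_u|$. Then:

1. $(n_1,\dots,n_k)$ is uniform over the $\binom{n-1}{k-1}$ compositions of $n$ into $k$ parts, and independent of $T_k$.
2. $n_k=d_k$.
3. If $u\in[k]$ and either $c\notin K_u$ or $c=u$, then $m_u\ge n_u$.

*Proof.* (1) This is the Pólya urn. At time $k$ all components have size $1$. When $N$ vertices are present, the next one joins component $u$ with probability (current size)$/N$, whatever $T_k$ is; this gives the independence. A given sequence of choices leading to $(n_1,\dots,n_k)$ has probability $\prod_u(n_u-1)!\cdot\frac{(k-1)!}{(n-1)!}$, and there are $\frac{(n-k)!}{\prod_u(n_u-1)!}$ such sequences. The product is $\frac{(n-k)!\,(k-1)!}{(n-1)!}=\binom{n-1}{k-1}^{-1}$.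

(2) Other than $k$, all descendants of $k$ are later than $k$, so $K_k=D(k)$.

(3) If $c=u$, then $m_u=n$. Otherwise $c\notin K_u$. An edge leaving $K_u$ is a deleted edge, so its end in $K_u$ lies in $K_u\cap[k]=\{u\}$. Hence the path to $c$ from any vertex of $K_u$ passes through $u$, so $K_u$ is contained in the subtree of $u$ in the tree rooted at $c$. $\square$

## 7. The lower tail of $\bar e(v)$

**Lemma 4.** For every $r<\frac1{1-\theta}$ there is $C$ with $\mathbb P(\bar e(v)\le v/S)\le CS^{-r}$ for all $n$, $v\in[n]$, $S\ge1$.

If $v=1$ the event forces $S=1$. If $r\le0$ there is nothing to prove. So let $v\ge2$ and $r>0$. The plan is to show that $n/d_{a_j}$ is at least about $a_j$ all along the ancestral line, so that $\bar e(v)$ is at least about $\prod_ja_j^{w_j}$, and then to study this product.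

**Step 1. Moments of descendant counts, with $v$ among the descendants.** For an integer $q\ge1$ write $x^{(q)}=x(x+1)\cdots(x+q-1)$, and $\mathbb E[X;E]=\mathbb E[X\mathbf 1_E]$. For a vertex $u$ and $N\ge u$ let $X_N=|D(u)\cap[N]|$, so $X_u=1$, and $X_{N+1}=X_N+1$ with conditional probability $X_N/N$. Since $(x+1)^{(q)}=x^{(q)}\frac{x+q}x$,
$$\mathbb E[X_{N+1}^{(q)}\mid\mathcal F_N]=X_N^{(q)}\Big(1-\frac{X_N}N+\frac{X_N+q}N\Big)=X_N^{(q)}\frac{N+q}N,$$
where $\mathcal F_N$ is generated by $T_N$. Also $(N+1)^{(q)}=N^{(q)}\frac{N+q}N$, so $X_N^{(q)}/N^{(q)}$ is a martingale and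
$$\mathbb E X_N^{(q)}=q!\,\frac{N^{(q)}}{u^{(q)}}\qquad(N\ge u).$$
Let $u<v$. Given $\mathcal F_{v-1}$, vertex $v$ lies in $D(u)$ with probability $\frac{X_{v-1}}{v-1}$, and then $X_v=X_{v-1}+1$. Using the martingale from time $v$ to $n$ and $(x+1)^{(q)}x=x^{(q+1)}$,
$$\mathbb E[X_n^{(q)};v\in D(u)]=\frac{n^{(q)}}{v^{(q)}}\cdot\frac{\mathbb E X_{v-1}^{(q+1)}}{v-1}=\frac{n^{(q)}}{v^{(q)}}\cdot\frac{(q+1)!\,(v-1)^{(q+1)}}{(v-1)\,u^{(q+1)}}=\frac{(q+1)!\,n^{(q)}}{u^{(q+1)}},$$
because $(v-1)^{(q+1)}=(v-1)v^{(q)}$. Now $n^{(q)}\le q!\,n^q$, $u^{(q+1)}\ge u^{q+1}$ and $d_u^q\le X_n^{(q)}$, so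
$$\mathbb E\big[(ud_u/n)^q;v\in D(u)\big]\le\frac{(q+1)!\,q!}u\quad(u<v),\qquad\mathbb E\big[(vd_v/n)^q\big]\le(q!)^2.\tag{6}$$

**Step 2. No ancestor has far too many descendants.** We want all ancestors controlled at once; a slack factor $(v/u)^\delta$ pays for the union bound. Fix $\delta\in(0,1)$ and an integer $q$ with $\delta q\ge1$. Let $\mathcal E$ be the event that some $u\le v$ with $v\in D(u)$ has $d_u>\frac nuS^\delta(v/u)^\delta$. By Markov's inequality and (6),
$$\mathbb P(\mathcal E)\le S^{-\delta q}\Big[(q!)^2+(q+1)!\,q!\sum_{u<v}\frac1u\Big(\frac uv\Big)^{\delta q}\Big]\le CS^{-\delta q},$$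
since $(u/v)^{\delta q}\le u/v$ makes the sum at most $1$.

**Step 3. Reduction to a product of label ratios.** Off $\mathcal E$ we have $n/d_{a_j}\ge a_j(a_j/v)^\delta S^{-\delta}=v\,(a_j/v)^{1+\delta}S^{-\delta}$ for all $j\ge0$; for $j\ge h$ this holds because the left side is $1$ and $a_j=1$. Inserting this in (3) and using $\sum_jw_j=1$,
$$\bar e(v)\ge vS^{-\delta}R^{-(1+\delta)},\qquad R=\prod_{j\ge0}(v/a_j)^{w_j}=\prod_{i\ge1}(a_{i-1}/a_i)^{(1-\theta)^i}.$$
The last equality writes $v/a_j=\prod_{i\le j}a_{i-1}/a_i$ and collects exponents $\sum_{j\ge i}w_j=(1-\theta)^i$.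

**Step 4. Moments of $R$.** Here the exponent $\frac1{1-\theta}$ appears. Let $0<\rho<\frac1{1-\theta}$ and $\gamma_i=\rho(1-\theta)^i$, so $\gamma_i\le\gamma_1<1$. Given $a_0,\dots,a_{i-1}$ with $a_{i-1}=k\ge2$, the parent $a_i$ is uniform on $[k-1]$, so
$$\mathbb E\big[(k/a_i)^{\gamma_i}\big]=\Big(\frac k{k-1}\Big)^{\gamma_i}(k-1)^{\gamma_i-1}\sum_{a=1}^{k-1}a^{-\gamma_i}\le\frac{2^{\gamma_i}}{1-\gamma_i},$$
by $\sum_{a\le k-1}a^{-\gamma}\le\int_0^{k-1}x^{-\gamma}dx$. If $a_{i-1}=1$ the ratio is $1$. At most $v-1$ of the ratios differ from $1$, so conditioning successively gives $\mathbb E R^\rho\le\prod_{i\ge1}\frac{2^{\gamma_i}}{1-\gamma_i}$, which is finite because $\sum\gamma_i<\infty$ and $\gamma_i\le\gamma_1<1$.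

**Step 5. Choice of constants.** Combining Steps 2–4,
$$\mathbb P(\bar e(v)\le v/S)\le\mathbb P(\mathcal E)+\mathbb P(R^{1+\delta}\ge S^{1-\delta})\le CS^{-\delta q}+CS^{-\rho(1-\delta)/(1+\delta)}.$$
Take $\rho\in(r,\frac1{1-\theta})$, then $\delta$ so small that $\rho\frac{1-\delta}{1+\delta}\ge r$, then $q$ with $\delta q\ge\max(1,r)$. $\square$

## 8. The upper tail of $e(v)$

Here we need negative moments of uniform compositions.

**Lemma 5.** Let $\beta\in(0,1)$ and $s'>0$. There is $C=C(\beta,s')$ such that for all $1\le k\le n$, if $(n_1,\dots,n_k)$ is a uniform composition of $n$ and $\beta_1,\dots,\beta_k\in[0,\beta]$, at most $k-1$ of them nonzero, with $B=\sum_i\beta_i\le s'$, then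
$$\mathbb E\prod_{i}(n/n_i)^{\beta_i}\le Ck^B.$$

**Step 1. An exact formula by generating functions.** Powers do not sum nicely, but ratios of Gamma functions do. Since $\log\Gamma$ is convex, $\Gamma(y+\beta')\le\Gamma(y)^{1-\beta'}\Gamma(y+1)^{\beta'}=y^{\beta'}\Gamma(y)$ for $0\le\beta'\le1$, $y>0$ (Wendel's inequality). With $y=x-\beta'$ this gives $\Gamma(x)\le x^{\beta'}\Gamma(x-\beta')$, that is,
$$x^{-\beta'}\le\frac{\Gamma(x-\beta')}{\Gamma(x)}\qquad(x\ge1\text{ an integer},\ \beta'\in[0,1)).$$
The binomial series gives $\sum_{x\ge1}\frac{\Gamma(x-\beta')}{\Gamma(x)}z^{x-1}=\Gamma(1-\beta')(1-z)^{-(1-\beta')}$. Multiply $k$ such series with $\beta'=\beta_1,\dots,\beta_k$: the product is $\prod_i\Gamma(1-\beta_i)\,(1-z)^{-(k-B)}$. Its coefficient at $z^{n-k}$ is $\prod_i\Gamma(1-\beta_i)\frac{\Gamma(n-B)}{\Gamma(k-B)(n-k)!}$, and it equals the sum of $\prod_i\frac{\Gamma(n_i-\beta_i)}{\Gamma(n_i)}$ over all compositions. Dividing by $\binom{n-1}{k-1}=\frac{\Gamma(n)}{\Gamma(k)(n-k)!}$,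
$$\mathbb E\prod_in_i^{-\beta_i}\le\prod_i\Gamma(1-\beta_i)\cdot\frac{\Gamma(n-B)}{\Gamma(n)}\cdot\frac{\Gamma(k)}{\Gamma(k-B)}.$$
The arguments are safe: $n-B\ge k-B\ge k-\beta(k-1)\ge1$. This is where we use that at least one $\beta_i$ vanishes.

**Step 2. Bounding the three factors.** Let $\psi=(\log\Gamma)'$, which is increasing. From $\log t=\log\Gamma(t+1)-\log\Gamma(t)=\int_t^{t+1}\psi$ and $\psi(t+1)=\psi(t)+\frac1t$ we get $\log t-\frac1t\le\psi(t)\le\log t$. Now:

- $\log\frac{\Gamma(k)}{\Gamma(k-B)}=\int_{k-B}^k\psi\le B\log k$.
- $\log\frac{n^B\Gamma(n-B)}{\Gamma(n)}=\int_{n-B}^n(\log n-\psi(t))\,dt\le B\big(\log\frac n{n-B}+\frac1{n-B}\big)\le s'(\log(1+s')+1)$, because $\frac n{n-B}=1+\frac B{n-B}\le1+s'$.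
- The function $x\mapsto\log\Gamma(1-x)$ is convex on $[0,1)$ and vanishes at $0$, so $\log\Gamma(1-\beta_i)\le\frac{\beta_i}\beta\log\Gamma(1-\beta)$. Hence $\prod_i\Gamma(1-\beta_i)\le\Gamma(1-\beta)^{B/\beta}\le\Gamma(1-\beta)^{s'/\beta}$, using $\Gamma(1-\beta)\ge1$.

Multiply the formula of Step 1 by $n^B$ and insert these three bounds. $\square$

**Lemma 6.** For every $0<s<\frac1\theta$ there is $C$ with $\mathbb E[e(v)^s]\le Cv^s$ for all $n\ge3$, $v\in[n]$. Hence $\mathbb P(e(v)\ge vS)\le CS^{-s}$ for $S\ge1$.

**Step 1. The centroid is an early vertex.** We shall sum over the possible values of $c$, so we need their probabilities to decay. For $i\ge2$, (5) gives $\{c=i\}\subset\{d_i\ge n/2\}$. Put $t=\lceil n/2\rceil$. By Lemma 3 with $k=i$, $d_i=n_i$ is the last part of a uniform composition into $i$ parts. Subtracting $t-1$ from the last part shows that $\binom{n-t}{i-1}$ compositions have last part at least $t$. So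
$$\mathbb P(c=i)\le\frac{\binom{n-t}{i-1}}{\binom{n-1}{i-1}}\le\Big(\frac{\lfloor n/2\rfloor}{n-1}\Big)^{i-1}\le\Big(\frac23\Big)^{i-1}.$$
The last inequality holds for $n\ge3$: the ratio is $\frac12$ for odd $n$ and $\frac n{2(n-1)}\le\frac23$ for even $n\ge4$. For $i=1$ the bound is trivial.

**Step 2. On $\{c=i\}$, replace $m$ by component sizes.** This removes the random root. Fix $i\in[n]$ and $k=\max(v,i)$. On $\{c=i\}$ the path $b_0=v,\dots,b_g=i$ lies in $T_k$, since $T_k$ is connected and contains both ends. For $j<g$ we have $b_j\in[k]$ and $b_j\ne i$, and $c=i$ lies in its own component $K_i$, so $m_{b_j}\ge n_{b_j}$ by Lemma 3(3). Hence, on $\{c=i\}$,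
$$e(v)\le Z:=\prod_{j<g}(n/n_{b_j})^{w_j}.$$
The path from $v$ to $i$ in $T_k$ is determined by $T_k$ and $g\le k-1$, so $Z$ makes sense without the event $\{c=i\}$.

**Step 3. Moments, and the sum over $i$.** Choose $\eta>0$ with $s'=s(1+\eta)<\frac1\theta$. Given $T_k$, the composition is still uniform, and Lemma 5 applies to the exponents $s'w_j\le s'\theta=:\beta<1$, at most $k-1$ of them, of total at most $s'$. This is where $b=\frac1\theta$ comes from. So $\mathbb E Z^{s'}\le Ck^{s'}$, and by Hölder's inequality
$$\mathbb E[e(v)^s;c=i]\le\big(\mathbb E Z^{s(1+\eta)}\big)^{\frac1{1+\eta}}\,\mathbb P(c=i)^{\frac\eta{1+\eta}}\le Cv^si^s\Big(\frac23\Big)^{(i-1)\frac\eta{1+\eta}},$$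
using $k\le vi$. The sum over $i$ converges, which gives $\mathbb E[e(v)^s]\le Cv^s$; the tail bound is Markov's inequality. $\square$

## 9. At least $k$ vertices have score below $k\lambda$

**Lemma 7.** Let $M\ge2$ be an integer. There is $C_M$ such that for all real $k\ge1$, $\lambda\ge1$ with $M\lceil k\rceil\le n$,
$$\mathbb P\big(\#\{u:e(u)<k\lambda\}<k\big)\le C_M\lambda^{-(M-1)}.$$

**Step 1. Many small components.** The idea is to look at $M$ times more early vertices than needed. Let $\kappa=\lceil k\rceil\le2k$ and $L=M\kappa\le n$, and apply Lemma 3 with $L$ in place of $k$. At most one $u\in[L]$ has $c\in K_u$ and $c\ne u$; for all others $m_u\ge n_u$, so $e(u)\le n/m_u\le n/n_u$ by (2). With $t=\frac n{k\lambda}$,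
$$\#\{u:e(u)<k\lambda\}\ge\#\{u\in[L]:n_u>t\}-1.$$
On the event of the lemma the left side is an integer less than $k$, so at most $\kappa-1$. Hence at most $\kappa$ indices in $[L]$ have $n_u>t$, and at least $l:=(M-1)\kappa$ indices have $n_u\le t$.

**Step 2. Counting compositions.** We bound the probability for a fixed set $I\subset[L]$ of $l\le L-1$ indices. There are at most $t^l$ choices for the parts $(n_u)_{u\in I}$ with values at most $t$. If their sum is $\Sigma\ge l$, the other $L-l$ parts can be chosen in $\binom{n-\Sigma-1}{L-l-1}\le\binom{n-l-1}{L-l-1}$ ways. So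
$$\mathbb P(n_u\le t\ \ \forall u\in I)\le t^l\,\frac{\binom{n-1-l}{L-1-l}}{\binom{n-1}{L-1}}=t^l\prod_{i=0}^{l-1}\frac{L-1-i}{n-1-i}\le\Big(\frac{tL}n\Big)^l\le\Big(\frac{2M}\lambda\Big)^l,$$
since $L\le n$ and $\frac{tL}n=\frac{M\kappa}{k\lambda}\le\frac{2M}\lambda$.

**Step 3. Union bound.** There are at most $2^L=2^{M\kappa}$ sets $I$, so the probability is at most $\big[2^M(2M/\lambda)^{M-1}\big]^\kappa$. If the bracket is at most $1$, then, as $\kappa\ge1$, this is at most the bracket. If the bracket exceeds $1$, the probability is trivially below it. So $C_M=2^M(2M)^{M-1}$ works. $\square$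

## 10. At most about $x$ vertices have $\bar e\le x$

**Lemma 8.** Let $\bar N(x)=\#\{u:\bar e(u)\le x\}$. For every integer $p\ge1$ there is $C_p$ with $\mathbb E[\bar N(x)^p]\le C_px^p$ for all $n\ge1$, $x\ge1$.

If $x>n$, then $\bar N(x)\le n<x$. So let $1\le x\le n$, and write $\|\cdot\|_p$ for the $L^p$ norm. We cut the tree into about $x$ pieces of size at most $n/x$ (Step 2), count vertices of small score inside one piece (Steps 3–5), and add up (Step 6). The difficulty is in adding up: a piece whose root has a score much below $x$ may contribute more. But such roots are themselves counted by $\bar N$ at a smaller argument, and this closes the argument.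

**Step 1. Splitting.** This step records the independence we use. In an RRT of size $m\ge2$, the subtree of the first child of the root (vertex $2$) has size $U$ uniform on $\{1,\dots,m-1\}$: this is Lemma 3 with $k=2$. Given which later vertices fall on the side of $2$ and which on the side of $1$, each vertex has a uniform parent among the earlier vertices on its side, independently. So, given $U$, the subtree of $2$ and the remaining tree (with the same root) are independent RRTs.

A *cell* is a set of the form $D(w)$ minus the subtrees of the first $j$ children of $w$, for some $j\ge0$; its root is $w$. *Example:* in the star centered at $1$, $D(1)$ minus the subtrees of $2$ and $3$ is the cell $\{1,4,\dots,n\}$ with root $1$. *Splitting* a cell of size at least $2$ means revealing the size of the subtree of its next child $u$. It creates the cell $D(u)$ with root $u$, and leaves a smaller cell with root $w$. By induction, given all revealed sizes, the current cells are independent RRTs of the given sizes. The score $z_u:=\bar e(u)=z_w^{1-\theta}(n/d_u)^\theta$ is known when $u$ is created.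

**Step 2. Cutting into about $x$ cells.** Start with the single cell $T_n$. As long as a cell of size greater than $n/x$ (which is at least $1$) exists, split one, chosen by a fixed rule from the revealed information. Let $H$ be the number of splits and $V$ the set of the $H+1$ roots. At the end every cell has size at most $n/x$. We claim $\|H+1\|_p\le C_px$.

Call a split of a cell of size $m$ *balanced* if $\frac m4\le U\le\frac{3m}4$. An interval of length $\frac m2$ contains at least $\lfloor\frac m2\rfloor\ge\frac{m-1}2$ integers, here all in $\{1,\dots,m-1\}$, so given the past a split is balanced with probability at least $\frac12$. Consider the number of cells of size at least $\frac n{4x}$. It never exceeds $4x$, as cells are disjoint. It never decreases, because the larger part of a split cell has size greater than $\frac n{2x}$. It increases by one at each balanced split, because both parts have size at least $\frac m4>\frac n{4x}$. So there are at most $4x$ balanced splits. Couple the splits with independent fair coin flips so that heads implies balanced. The $H$ splits show at most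 $\lfloor4x\rfloor$ heads, so $H+1$ is at most the time of the $(\lfloor4x\rfloor+1)$-st head. This time is a sum of $\lfloor4x\rfloor+1\le5x$ independent geometric$(\frac12)$ variables, and Minkowski's inequality gives the claim.

**Step 3. A recursion inside one cell.** We now bound the count in a small cell in terms of the score of its root. For an integer $1\le m\le n/x$ and $\ell'\ge0$, let $\tau$ be an RRT of size $m$ whose root $w$ has score $z=xe^{-\ell'}$. Let every other vertex $u$ have score $z_u=z_{\text{par}(u)}^{1-\theta}(n/|\tau_u|)^\theta$, where $\tau_u$ is its subtree in $\tau$. Let $G$ be the number of non-root vertices with score at most $x$, and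
$$g(\ell)=\sup\|G\|_p\quad\text{over }1\le m\le n/x,\ 0\le\ell'\le\ell.$$
Clearly $g\le n$. Since $z\le x\le n/m$, the argument for (4) shows inductively that $z_u\le n/|\tau_u|$ and that scores do not decrease down $\tau$.

A child $u$ of $w$ is *counted* if $z_u\le x$. With $\alpha=\frac{1-\theta}\theta$,
$$z_u=(xe^{-\ell'})^{1-\theta}(n/|\tau_u|)^\theta\le x\iff|\tau_u|\ge\frac nxe^{-\alpha\ell'},$$
and the last inequality implies $|\tau_u|\ge me^{-\alpha\ell}$. Also $|\tau_u|\le n/x$ gives $z_u\ge xe^{-(1-\theta)\ell'}$, so a counted child has $\log(x/z_u)\in[0,(1-\theta)\ell]$. By monotonicity every counted vertex lies in $\tau_u$ for a counted child $u$. Given the sizes of the child subtrees, these are RRTs, so with $J$ the number of counted children, Minkowski's inequality (conditionally on the sizes) bounds the conditional $L^p$ norm of $G$ by $J\,(1+g((1-\theta)\ell))$. Hence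
$$\|G\|_p\le\|J\|_p\,\big(1+g((1-\theta)\ell)\big).\tag{7}$$

**Step 4. The number of counted children.** We need $\|J\|_p$ small for small $\ell$ and of moderate size for large $\ell$. When $N$ vertices are present, the next one starts a new child subtree with probability $\frac1N$ and joins one of size $y$ with probability $\frac yN$. This is the Chinese restaurant process (parameter $1$), so the child-subtree sizes in an RRT of size $m$ are distributed as the cycle lengths of a uniform permutation of $m-1$ elements. For such a permutation, the expected number of ordered $i$-tuples of distinct cycles with lengths $k_1,\dots,k_i$ is, when $\Sigma=\sum k_j\le m-1$,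
$$\frac{(m-1)!}{\prod k_j!\,(m-1-\Sigma)!}\cdot\prod(k_j-1)!\cdot\frac{(m-1-\Sigma)!}{(m-1)!}=\frac1{k_1\cdots k_i},$$
and $0$ otherwise. Hence
$$\mathbb E[J(J-1)\cdots(J-i+1)]\le\mu^i,\qquad\mu=\sum_{me^{-\alpha\ell}\le k\le m-1}\frac1k.$$
The sum has at most $m(1-e^{-\alpha\ell})$ terms, each at most $e^{\alpha\ell}/m$, so $\mu\le e^{\alpha\ell}-1$. Its first term is at most $1$ and the others are bounded by $\int dt/t$ over a subinterval of $[me^{-\alpha\ell},m]$, so $\mu\le1+\alpha\ell$. Put $\hat\mu(\ell)=\min(e^{\alpha\ell}-1,1+\alpha\ell)$. Expanding $J^p$ in factorial powers (Stirling numbers of the second kind, whose sum is the Bell number $B_p$),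
$$\|J\|_p\le j(\ell):=B_p^{1/p}\max\big(\hat\mu(\ell)^{1/p},\hat\mu(\ell)\big).$$
The function $j$ is nondecreasing, $j(\ell)\to0$ as $\ell\to0$, and $j(\ell)\le A_1(1+\ell)$. By (7),
$$g(\ell)\le j(\ell)\,\big(1+g((1-\theta)\ell)\big).\tag{8}$$

**Step 5. Solving the recursion: $g(\ell)\le A_2e^{\ell/2}$.** We need growth slower than $e^\ell$, with a constant free of $n$ and $x$. Iterating (8), the remainder after $k$ steps is $\prod_{i<k}j((1-\theta)^i\ell)\cdot g((1-\theta)^k\ell)$, which tends to $0$ since $g\le n$ and $j((1-\theta)^i\ell)\to0$. So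
$$g(\ell)\le\sum_{k\ge1}\prod_{i<k}j\big((1-\theta)^i\ell\big).$$
Choose $\ell_0>0$ with $j\le\frac12$ on $[0,\ell_0]$, and let $k_0$ be the number of $i\ge0$ with $(1-\theta)^i\ell>\ell_0$; thus $k_0=O(\log(2+\ell))$. With $Q=\max(1,A_1(1+\ell))$, the $k$-th product is at most $Q^{k_0}$ for $k\le k_0$ and at most $Q^{k_0}2^{-(k-k_0)}$ for $k>k_0$. So
$$g(\ell)\le(k_0+1)\,Q^{k_0}=e^{O(\log^2(2+\ell))}\le A_2e^{\ell/2},$$
with $A_2$ independent of $n$ and $x$.

**Step 6. Adding up and closing the loop.** Every vertex lies in exactly one final cell of Step 2, and by (4) a vertex with $\bar e\le x$ lies in a cell whose root $w$ has $z_w\le x$. So $\bar N(x)=\sum_{w\in V,\,z_w\le x}(1+G_w)$, where $G_w$ counts the non-root vertices with score at most $x$ in the final cell of $w$. Removing child subtrees of $w$ does not change the subtrees of the remaining non-root vertices, so, given Step 2, $G_w$ is a variable as in Step 3 with $\ell'=\log(x/z_w)$. By Minkowski's inequality conditionally on Step 2, and Step 5, the conditional $L^p$ norm of $\bar N(x)$ is at most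
$$\sum_{w\in V,\,z_w\le x}\Big(1+g\big(\log\tfrac x{z_w}\big)\Big)\le A_3Y,\qquad Y=\sum_{w\in V,\,z_w\le x}(x/z_w)^{1/2},\quad A_3=1+A_2,$$
and so $\|\bar N(x)\|_p\le A_3\|Y\|_p$. Group the roots by $z_w\in(x2^{-i-1},x2^{-i}]$. Each group has at most $H+1$ members, and at most $\bar N(x2^{-i})$ members because $z_w=\bar e(w)$. Thus
$$Y\le\sum_{i\ge0}2^{(i+1)/2}\min\big(H+1,\bar N(x2^{-i})\big).$$
Let $D_*=\sup_{1\le y\le n}\|\bar N(y)\|_p/y$, which is at most $n$, hence finite. Note $\bar N(y)=0$ for $y<1$. Using $H+1$ for $i\le i_0$ and $\bar N$ for $i>i_0$,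
$$\|\bar N(x)\|_p\le A_3\sum_{i\le i_0}2^{(i+1)/2}C_px+A_3D_*x\sum_{i>i_0}2^{(i+1)/2-i}.$$
Choose $i_0$, independent of $n$ and $x$, so that the last term is at most $\frac12D_*x$. Dividing by $x$ and taking the supremum over $1\le x\le n$ gives $D_*\le C+\frac12D_*$, so $D_*\le2C$. $\square$

## 11. From scores to ranks: the "if" part of Theorem 2

Let $a=\frac1{1-\theta}$, $b=\frac1\theta$ and $\varepsilon>0$. The bounds (1) get weaker as $\varepsilon$ grows, so we may assume $\varepsilon<\min(a,b)$. Recall $n\ge3$.

**First bound.** A late vertex has a low rank only if its score is too low or too few vertices have low scores. Choose $r\in(0,a)$ and $\delta\in(0,1)$ with $r(1-\delta)\ge a-\varepsilon$, and an integer $M\ge2$ with $\delta(M-1)\ge a-\varepsilon$. If $S<2M$, the bound is trivial for large $C$. If $v<S$, the event $\widehat\sigma(v)\le v/S<1$ is empty. Otherwise put $k=v/S\ge1$ and $\lambda=S^\delta\ge1$; then $M\lceil k\rceil\le2Mv/S\le v\le n$, so Lemma 7 applies. If $\widehat\sigma(v)\le k$ and $e(v)\ge k\lambda$, all $u$ with $e(u)<k\lambda$ come strictly before $v$, so there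 are fewer than $k$ of them. If instead $e(v)<k\lambda=vS^{-(1-\delta)}$, then $\bar e(v)\le2vS^{-(1-\delta)}$ by Lemma 2. Hence, by Lemmas 4 and 7,
$$\mathbb P(\widehat\sigma(v)\le v/S)\le\mathbb P\big(\bar e(v)\le2vS^{-(1-\delta)}\big)+C_MS^{-\delta(M-1)}\le CS^{-r(1-\delta)}+C_MS^{-\delta(M-1)}\le C'S^{-a+\varepsilon}.$$
Lemma 4 is used with $S^{1-\delta}/2$ in place of $S$; if this number is below $1$, the bound $CS^{-r(1-\delta)}$ is trivial once $C\ge2^r$.

**Second bound.** An early vertex has a high rank only if its score is too high or too many vertices have low scores. Choose $s\in(0,b)$ and $\delta\in(0,1)$ with $s(1-\delta)\ge b-\varepsilon$, and an integer $p\ge1$ with $\delta p\ge b-\varepsilon$. Put $x=vS^{1-\delta}\ge1$. If $\widehat\sigma(v)\ge vS$ and $e(v)<x$, then $v$ and all vertices before it have score below $x$, so $\#\{u:e(u)\le x\}\ge\widehat\sigma(v)\ge vS=xS^\delta$. By Lemma 2 this count is at most $\bar N(2x)$. By Lemma 6 (with $S^{1-\delta}$ in place of $S$), and by Lemma 8 with Markov's inequality for the $p$-th moment,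
$$\mathbb P(\widehat\sigma(v)\ge vS)\le CS^{-s(1-\delta)}+\mathbb P\big(\bar N(2x)\ge xS^\delta\big)\le CS^{-s(1-\delta)}+C_p2^pS^{-\delta p}\le C'S^{-b+\varepsilon}.$$

The estimator does not depend on $\varepsilon$, so $\big(\frac1{1-\theta},\frac1\theta\big)$ is achievable for every $\theta\in(0,1)$, and with the reduction at the start of Section 5 the "if" part of Theorem 2 is proved. If $a,b>2$ then $\frac1a+\frac1b<1$, so the largest achievable value of $\min(a,b)$ is $2$; it is attained at $(2,2)$ by the estimator with $\theta=\frac12$. $\blacksquare$
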